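\title{Twisted conjugacy classes in nilpotent groups can be harder to separate than conjugacy classes}

\begin{abstract}
For a finitely generated nilpotent group $N$ and an automorphism $\varphi$, the function $\operatorname{Conj}^{\varphi}_{N}(n)$ measures how large a finite quotient of $N$ must be to tell apart two elements of length at most $n$ that are not $\varphi$-twisted conjugate. Der\'e and Pengitore conjectured that this function is always bounded by its untwisted version $\operatorname{Conj}_{N}(n)$. We show that the conjecture is false. If $H$ is the discrete Heisenberg group and $\varphi$ permutes the factors of $H^m$ with longest cycle of length $\ell$, then $\operatorname{Conj}^{\varphi}_{H^m}(n)$ grows like $n^{2\ell+1}$, whereas $\operatorname{Conj}_{H^m}(n)$ grows like $n^3$. We also show that the conjectured bound holds for all automorphisms of all direct powers of a finitely generated nilpotent group $G$ exactly when $G$ is virtually abelian.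
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{The problem}
Let $G$ be a group and $\varphi\in\operatorname{Aut}(G)$. The group $G$ acts on itself by $z\cdot x=z\,x\,\varphi(z)^{-1}$. The orbit of $x$ is its \emph{$\varphi$-twisted conjugacy class} $[x]_\varphi$, and we write $x\sim_\varphi y$ if $y\in[x]_\varphi$. For $\varphi=\mathrm{id}$ this is ordinary conjugacy. In general it is the form that conjugacy takes in an extension of $G$: if $t$ generates $\mathbb Z$ in $G\rtimes_\varphi\mathbb Z$, so that $tgt^{-1}=\varphi(g)$, then $z(xt)z^{-1}=zx\varphi(z)^{-1}t$.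

A surjective homomorphism $\pi\colon G\to Q$ onto a finite group \emph{separates $y$ from $[x]_\varphi$} if $\pi(y)\notin\pi([x]_\varphi)$. Such a $\pi$ is a finite certificate that $x\nsim_\varphi y$; no compatibility between $\pi$ and $\varphi$ is required. For $x\nsim_\varphi y$, the cost of the cheapest certificate is
\[
D_G([x]_\varphi,y)=\min\{|Q| : \pi\colon G\to Q \text{ separates } y \text{ from } [x]_\varphi\}.
\]
It is known that finitely generated nilpotent groups are twisted conjugacy separable: for every $\varphi$ and every pair $x\nsim_\varphi y$ a separating quotient exists. So for these groups $D_G([x]_\varphi,y)$ is finite. Let $S$ be a finite generating set of such a group $G$, with word length $\|\cdot\|_S$. The \emph{$\varphi$-twisted conjugacy separability function} records the worst cost in the ball of radius $n\in\mathbb N=\{0,1,2,\dots\}$: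
\[
\operatorname{Conj}^\varphi_{G,S}(n)=\max\{D_G([x]_\varphi,y): x\nsim_\varphi y,\ \|x\|_S\le n,\ \|y\|_S\le n\},
\]
where the maximum of the empty set is $0$. This function is nondecreasing and vanishes at $n=0$. The \emph{conjugacy separability function} is $\operatorname{Conj}_{G,S}=\operatorname{Conj}^{\mathrm{id}}_{G,S}$. For $f,g\colon\mathbb N\to\mathbb N$ we write $f\preceq g$ if there is a positive integer $C$ with $f(n)\le C\,g(Cn)$ for all $n$. This relation is transitive.

How should the twisted function compare with the untwisted one? In an abelian group $A$, written additively, $[x]_\varphi$ is the coset $x+(1-\varphi)A$. Separating $y$ from $[x]_\varphi$ means detecting the nonzero element $y-x$ of the quotient $A/(1-\varphi)A$, and this quotient is all of $A$ when $\varphi=\mathrm{id}$. For $A=\mathbb Z$, $S=\{1\}$ and $\varphi=-\mathrm{id}$ there are two classes, the even and the odd integers, and $\operatorname{Conj}^\varphi_{\mathbb Z,S}(n)=2$ for $n\ge1$, while $\operatorname{Conj}_{\mathbb Z,S}(n)$ grows like $\log n$ (Proposition~\ref{prop:va}). Here twisting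 merges classes and leaves less to separate, so one would guess that the identity is the hardest automorphism. This is the conjecture posed by Der\'e and Pengitore.

\medskip
\noindent\textbf{Conjecture} (\cite{DP}). \emph{Let $N$ be a finitely generated nilpotent group with finite generating set $S$. Then $\operatorname{Conj}^\varphi_{N,S}\preceq\operatorname{Conj}_{N,S}$ for every $\varphi\in\operatorname{Aut}(N)$.}
\medskip

The choice of $S$ does not matter. If $S,S'$ are finite generating sets, there is an integer $C$ with $\|\cdot\|_S\le C\|\cdot\|_{S'}$, so the $S'$-ball of radius $n$ lies in the $S$-ball of radius $Cn$ and $\operatorname{Conj}^\varphi_{N,S'}(n)\le\operatorname{Conj}^\varphi_{N,S}(Cn)$. Thus $\operatorname{Conj}^\varphi_{N,S'}\preceq\operatorname{Conj}^\varphi_{N,S}$ and vice versa, for every $\varphi$, and by transitivity the truth of the Conjecture for a pair $(N,\varphi)$ is independent of $S$. We drop $S$ from the notation once it is fixed.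

\subsection*{Results}
Write $[g,h]=ghg^{-1}h^{-1}$. The discrete Heisenberg group is
\[
H=\langle a,b,c\mid [a,b]=c,\ c\text{ central}\rangle ,
\]
always with the generating set $\{a,b\}$. If $G$ is generated by $S$, we give the direct power $G^k$ the generating set formed by the copies of $S$ in the $k$ factors, so that $\|(x_1,\dots,x_k)\|=\sum_i\|x_i\|_S$. A permutation $\sigma$ of $\{1,\dots,k\}$ defines the automorphism $\varphi_\sigma(h_1,\dots,h_k)=(h_{\sigma(1)},\dots,h_{\sigma(k)})$ of $G^k$. The basic case is the \emph{shift}
\[
\varphi_k(h_1,\dots,h_k)=(h_2,\dots,h_k,h_1).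
\]

\begin{theorem}\label{thm:perm}
Let $m\ge1$, let $\sigma$ be a permutation of $\{1,\dots,m\}$ whose longest cycle has length $\ell$, and let $N=H^m$. Then
\[
\operatorname{Conj}^{\varphi_\sigma}_N(n)\le(4n)^{2\ell+1}\quad(n\ge1),\qquad
\operatorname{Conj}^{\varphi_\sigma}_N(n)\ge(n/4)^{2\ell+1}\quad(n\ge8).
\]
In particular $\operatorname{Conj}_N(n)\le(4n)^3$ for $n\ge1$, and the Conjecture fails for $(H^m,\varphi_\sigma)$ whenever $m\ge2$ and $\sigma\ne\mathrm{id}$.
\end{theorem}

The smallest counterexample in this family is $H\times H$ with the swap of the two factors, where $n^5$ stands against $n^3$. The automorphisms $\varphi_\sigma$ have finite order. On $H^m$ the orders of growth $n^3,n^5,\dots,n^{2m+1}$ all occur, every $\varphi_\sigma$ obeys the bound $(4n)^{2m+1}$, and the gap $2\ell-2$ between the twisted and the untwisted exponent is unbounded.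

The failure is not special to $H$. A group is \emph{virtually abelian} if it has an abelian subgroup of finite index.

\begin{theorem}\label{thm:class}
For a finitely generated nilpotent group $G$ the following are equivalent:
\begin{enumerate}
\item[(1)] $G$ is virtually abelian;
\item[(2)] $\operatorname{Conj}^\varphi_{G^k}\preceq\operatorname{Conj}_{G^k}$ for all $k\ge1$ and all $\varphi\in\operatorname{Aut}(G^k)$.
\end{enumerate}
If $G$ is not virtually abelian, then for every $k$ there is $\kappa>0$ with $\operatorname{Conj}^{\varphi_k}_{G^k}(n)\ge\kappa\,n^{2k+1}$ for all large $n$, while $\operatorname{Conj}_{G^k}(n)\preceq n^d$ with $d=d(G)$ independent of $k$. In particular, the Conjecture holds for every virtually abelian finitely generated nilpotent group.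
\end{theorem}

The mechanism is the following. Two non-conjugate elements of $G^k$ are non-conjugate in one coordinate, so a certificate may ignore the other $k-1$ factors. A twisted class of the shift couples the factors: it is governed by the product $x_1\cdots x_k$, and this product is not a homomorphism when $G$ is not abelian. For $G=H$ the coupling forces the center of every factor to survive in a separating quotient, and each factor whose center survives modulo $p$ costs a further $p^2$.

Section~\ref{sec:products} contains the general lemmas on products and shifts. Section~\ref{sec:heis} recalls the arithmetic of $H$ and works out the swap on $H\times H$. Section~\ref{sec:shift} proves Theorem~\ref{thm:perm}; the only outside input is Bertrand's postulate. Section~\ref{sec:class} proves Theorem~\ref{thm:class}, using Chebyshev's estimates for (1)$\Rightarrow$(2) and a polynomial bound from \cite{DP} for (2)$\Rightarrow$(1).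

\section{Subgroups, products and shifts}\label{sec:products}

Lower bounds for $D$ pass from an invariant subgroup to the ambient group.

\begin{lemma}\label{lem:restrict}
Let $G$ be a finitely generated nilpotent group, $\varphi\in\operatorname{Aut}(G)$, and $A\le G$ a subgroup with $\varphi(A)=A$. Let $\psi=\varphi|_A$. If $x,y\in A$ and $x\nsim_\varphi y$ in $G$, then $x\nsim_\psi y$ in $A$ and $D_G([x]_\varphi,y)\ge D_A([x]_\psi,y)$.
\end{lemma}

\begin{proof}
We have $[x]_\psi\subseteq[x]_\varphi$, so $y\notin[x]_\psi$. If $\pi\colon G\to Q$ separates $y$ from $[x]_\varphi$, then $\pi|_A\colon A\to\pi(A)$ separates $y$ from $[x]_\psi$, and $|Q|\ge|\pi(A)|$.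
\end{proof}

An automorphism that respects a direct product creates no interaction between the factors.

\begin{lemma}\label{lem:product}
Let $N_1,N_2$ be finitely generated nilpotent groups with finite generating sets $S_1,S_2$ and let $\psi_i\in\operatorname{Aut}(N_i)$. Put $N=N_1\times N_2$, $\varphi=\psi_1\times\psi_2$ and $S=S_1\cup S_2$. Then
\[
\operatorname{Conj}^\varphi_{N,S}=\max\bigl(\operatorname{Conj}^{\psi_1}_{N_1,S_1},\operatorname{Conj}^{\psi_2}_{N_2,S_2}\bigr).
\]
In particular $\operatorname{Conj}_{G^k}=\operatorname{Conj}_G$ for every finitely generated nilpotent group $G$ and every $k\ge1$.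
\end{lemma}

\begin{proof}
The twisted action is coordinatewise, so $[(x_1,x_2)]_\varphi=[x_1]_{\psi_1}\times[x_2]_{\psi_2}$; also $\|(x_1,x_2)\|_S=\|x_1\|_{S_1}+\|x_2\|_{S_2}$.

Let $(x_1,x_2)\nsim_\varphi(y_1,y_2)$ have length at most $n$. Then $x_i\nsim_{\psi_i}y_i$ for some $i$, and $x_i,y_i$ have length at most $n$. A quotient of $N_i$ that separates $y_i$ from $[x_i]_{\psi_i}$, composed with the projection $N\to N_i$, separates $(y_1,y_2)$ from $[(x_1,x_2)]_\varphi$. This gives $\le$.

Conversely let $x\nsim_{\psi_1}y$ in $N_1$. Then $(x,1)\nsim_\varphi(y,1)$, these elements have the same lengths as $x$ and $y$, and Lemma~\ref{lem:restrict} with $A=N_1\times\{1\}$ gives $D_N([(x,1)]_\varphi,(y,1))\ge D_{N_1}([x]_{\psi_1},y)$. The same holds with the roles of the factors exchanged. The last statement follows by induction on $k$ with all $\psi_i=\mathrm{id}$.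
\end{proof}

The shift behaves differently. With indices modulo $k$,
\begin{equation}\label{eq:shiftaction}
z\,x\,\varphi_k(z)^{-1}=(z_ix_iz_{i+1}^{-1})_{i=1,\dots,k}.
\end{equation}
The entries telescope when multiplied together, which suggests the map
\[
P\colon G^k\to G,\qquad P(x)=x_1x_2\cdots x_k .
\]
Note that $\|P(x)\|\le\|x\|$.

\begin{lemma}\label{lem:shift}
Let $G$ be any group, $k\ge1$ and $x,y\in G^k$. Then $x\sim_{\varphi_k}y$ if and only if $P(x)$ and $P(y)$ are conjugate in $G$.
\end{lemma}

\begin{proof}
By \eqref{eq:shiftaction}, $P(zx\varphi_k(z)^{-1})=z_1P(x)z_1^{-1}$, which gives one direction. Conversely let $z_1P(x)z_1^{-1}=P(y)$. Define $z_{i+1}=y_i^{-1}z_ix_i$ for $1\le i<k$, so that $z_ix_iz_{i+1}^{-1}=y_i$ for these $i$. Unwinding the recursion gives $z_k=(y_1\cdots y_{k-1})^{-1}z_1x_1\cdots x_{k-1}$, hence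
\[
z_kx_kz_1^{-1}=(y_1\cdots y_{k-1})^{-1}z_1P(x)z_1^{-1}=(y_1\cdots y_{k-1})^{-1}P(y)=y_k .
\]
So $y=zx\varphi_k(z)^{-1}$.
\end{proof}

Thus deciding $\varphi_k$-twisted conjugacy in $G^k$ is the same as deciding conjugacy in $G$. Certifying it by a finite quotient is another matter. If $G$ is abelian, then $P$ is a surjective homomorphism, and a quotient $\pi$ of $G$ with $\pi(P(y))\ne\pi(P(x))$ yields the separating quotient $\pi\circ P$ of $G^k$; the shift then costs no more than conjugacy in $G$. If $G$ is not abelian and $k\ge2$, then $P$ is not a homomorphism, and this shortcut is closed.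

\section{The Heisenberg group and the swap}\label{sec:heis}

\subsection*{Arithmetic in $H$}
The relation $ba=abc^{-1}$ brings every element of $H$ to the form $a^\alpha b^\beta c^\gamma$ with $\alpha,\beta,\gamma\in\mathbb Z$. The form is unique: the matrices $I+E_{12}$, $I+E_{23}$, $I+E_{13}$ satisfy the relations of $a,b,c$, and $a^\alpha b^\beta c^\gamma$ maps to the upper unitriangular $3\times3$ matrix with entries $\alpha$, $\beta$, $\alpha\beta+\gamma$ in positions $(1,2)$, $(2,3)$, $(1,3)$. From $b^\beta a^{\alpha'}=a^{\alpha'}b^\beta c^{-\beta\alpha'}$ we get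
\begin{align}
(a^\alpha b^\beta c^\gamma)(a^{\alpha'}b^{\beta'}c^{\gamma'})&=a^{\alpha+\alpha'}b^{\beta+\beta'}c^{\gamma+\gamma'-\beta\alpha'},\label{eq:mult}\\
[a^\alpha b^\beta c^\gamma,\,a^{\alpha'}b^{\beta'}c^{\gamma'}]&=c^{\alpha\beta'-\beta\alpha'}.\label{eq:comm}
\end{align}
In particular the coordinates $\alpha$ and $\beta$ are homomorphisms $H\to\mathbb Z$, the center of $H$ is $\langle c\rangle$, and
\begin{equation}\label{eq:commab}
[a^\alpha b^\beta c^\gamma,b]=c^{\alpha},\qquad [a^\alpha b^\beta c^\gamma,a]=c^{-\beta}.
\end{equation}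
For $m\ge1$ let $H(m)=\{a^\alpha b^\beta c^\gamma: m\mid\alpha,\ m\mid\beta,\ m\mid\gamma\}$. This is the kernel of reduction of the matrices modulo $m$, so it is a normal subgroup of index $m^3$. We use the convention $\gcd(0,0)=0$.

\begin{lemma}\label{lem:heis}
Let $g=a^\alpha b^\beta c^\gamma\in H$ and $d=\gcd(\alpha,\beta)$.
\begin{enumerate}
\item[(a)] The conjugacy class of $g$ is $\{gc^{t}:t\in d\mathbb Z\}$.
\item[(b)] If $g$ and $gc^t$ have conjugate images in $H/H(m)$, then $t\in d\mathbb Z+m\mathbb Z$.
\item[(c)] If $\|g\|\le n$, then $|\alpha|+|\beta|\le n$ and $|\gamma|\le n^2$. Also $\|c\|\le4$.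
\end{enumerate}
\end{lemma}

\begin{proof}
(a) We have $hgh^{-1}=[h,g]g$, and by \eqref{eq:comm} the exponent $\alpha'\beta-\beta'\alpha$ of $[h,g]$ runs through $d\mathbb Z$ as $h=a^{\alpha'}b^{\beta'}c^{\gamma'}$ runs through $H$.

(b) By (a) there is $j\in\mathbb Z$ with $gc^{dj}\equiv gc^t$ modulo $H(m)$. Then $c^{t-dj}\in H(m)$, that is, $m\mid t-dj$.

(c) Build $g$ from $1$ by at most $n$ right multiplications with $a^{\pm1},b^{\pm1}$. By \eqref{eq:mult} each step changes $|\alpha|+|\beta|$ by $1$; a step $a^{\pm1}$ changes $\gamma$ by $\mp\beta$, which is at most $n$ in absolute value, and a step $b^{\pm1}$ leaves $\gamma$ unchanged. Finally $c=aba^{-1}b^{-1}$.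
\end{proof}

\subsection*{The swap on $H\times H$}
Let $p$ be a prime, let $\varphi_2$ be the swap on $H\times H$, and put $c_1=(c,1)$, $c_2=(1,c)$ and
\[
x=(a^p,1),\qquad y=(a^pc,1).
\]
By Lemma~\ref{lem:heis}(a) the class of $a^p$ consists of the elements $a^pc^{pj}$ and misses $a^pc$. So $x$ and $y$ are not conjugate, and by Lemma~\ref{lem:shift} they are not $\varphi_2$-twisted conjugate either.

For ordinary conjugacy, project to the first factor and reduce modulo $p$. Since $1\notin p\mathbb Z$, Lemma~\ref{lem:heis}(b) shows that this quotient of order $p^3$ separates $y$ from the class of $x$.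

For twisted conjugacy this quotient is useless. Take $z=(b^{-j},b^{-j}c^{-i})$ in \eqref{eq:shiftaction}. Since $b^{-j}a^pb^{j}=a^pc^{pj}$ by \eqref{eq:comm},
\[
z\,x\,\varphi_2(z)^{-1}=(z_1a^pz_2^{-1},\,z_2z_1^{-1})=(a^pc^{pj+i},\,c^{-i}).
\]
Hence $[x]_{\varphi_2}$ contains all elements $(a^pc^s,c^t)$ with $p\mid s+t$: a power of $c$ can be moved from one factor to the other. One of these elements is $(a^pc,c^{-1})=yc_2^{-1}$, so a quotient that kills $c_2$ does not separate. More precisely, suppose that $\pi(c_2)$ has order $r$ prime to $p$, and choose a multiple $i$ of $r$ with $i\equiv1\pmod p$. Then $(a^pc,c^{-i})$ lies in $[x]_{\varphi_2}$ and has the same image as $y$. So in a separating quotient the order of $\pi(c_2)$ is divisible by $p$. The same holds for $\pi(c_1)$, by using $yc_1^{-i}=(a^pc^{1-i},1)$.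

The second factor, in which both $x$ and $y$ are trivial, must therefore survive as a nonabelian group, and this is expensive. If $a^\alpha b^\beta$ in one factor has central image, then \eqref{eq:commab} shows that $c^\alpha$ and $c^\beta$ in that factor are killed, so $p\mid\alpha$ and $p\mid\beta$. Each factor thus contributes at least $p^2$ modulo the center, and the center contributes at least $p$, which suggests the cost $p^2\cdot p^2\cdot p=p^5$. The only saving available is to let the two factors share their center, that is, to divide $(H/H(p))^2$, of order $p^6$, by the central subgroup generated by $(c,c^{-1})$. The next section shows that this quotient of order $p^5$ separates and makes the count exact, for any number of factors.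

\section{Permuting the factors of $H^m$}\label{sec:shift}

By Lemma~\ref{lem:product}, everything reduces to a single cycle.

\begin{theorem}\label{thm:shift}
For all $k\ge1$,
\[
\operatorname{Conj}^{\varphi_k}_{H^k}(n)\le(4n)^{2k+1}\quad(n\ge1),\qquad
\operatorname{Conj}^{\varphi_k}_{H^k}(n)\ge(n/4)^{2k+1}\quad(n\ge8).
\]
\end{theorem}

Throughout this section $a_i,b_i,c_i$ denote the elements $a,b,c$ in the $i$-th factor of $H^k$, and $Z=\langle c_1,\dots,c_k\rangle\cong\mathbb Z^k$ is the center of $H^k$.

\subsection*{Quotients in which the factors share their center}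
We need a normal subgroup $R$ of $H^k$, as large as possible, such that multiplying an element by $R$ does not change its image under $P$ modulo $m$. Two kinds of elements are harmless: those of $H(m)^k$, and central elements whose exponents sum to a multiple of $m$. Together they form
\[
R_m=\Bigl\{(a^{\alpha_i}b^{\beta_i}c^{\gamma_i})_i\in H^k:\ m\mid\alpha_i\text{ and }m\mid\beta_i\text{ for all }i,\ \ m\mid\textstyle\sum_i\gamma_i\Bigr\}.
\]

\begin{lemma}\label{lem:Rm}
For $m\ge1$, $R_m$ is a normal subgroup of $H^k$ of index $m^{2k+1}$. Let $x,y\in H^k$ with $P(x)=a^\alpha b^\beta c^\gamma$ and $P(y)=P(x)c^t$, and let $d=\gcd(\alpha,\beta)$. If $t\notin d\mathbb Z+m\mathbb Z$, then $H^k\to H^k/R_m$ separates $y$ from $[x]_{\varphi_k}$.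
\end{lemma}

\begin{proof}
The set $R_m$ is the product of the normal subgroup $H(m)^k$ and the central subgroup $\{c_1^{t_1}\cdots c_k^{t_k}:m\mid\sum_it_i\}$, so it is a normal subgroup. The cosets of $H(m)^k$ in $R_m$ correspond to the vectors $(t_i)\in(\mathbb Z/m)^k$ with sum $0$, of which there are $m^{k-1}$. The index of $R_m$ is therefore $m^{3k}/m^{k-1}=m^{2k+1}$.

Suppose that the quotient does not separate, so $y=zx\varphi_k(z)^{-1}u$ with $z\in H^k$ and $u\in R_m$. Modulo $H(m)$, the entry $u_i$ is a central element $c^{t_i}$, and $m\mid\sum_it_i$. Therefore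
\[
P(y)=\prod_{i=1}^k z_ix_iz_{i+1}^{-1}u_i\equiv z_1P(x)z_1^{-1}\,c^{t_1+\dots+t_k}\equiv z_1P(x)z_1^{-1}\pmod{H(m)},
\]
and Lemma~\ref{lem:heis}(b) gives $t\in d\mathbb Z+m\mathbb Z$.
\end{proof}

\begin{proof}[Proof of the upper bound in Theorem~\ref{thm:shift}]
Let $n\ge1$ and let $x\nsim_{\varphi_k}y$ have length at most $n$. By Lemma~\ref{lem:shift}, $g=P(x)$ and $g'=P(y)$ are not conjugate in $H$, and $\|g\|,\|g'\|\le n$.

Suppose first that one of the coordinate homomorphisms $\alpha,\beta\colon H\to\mathbb Z$, call it $\epsilon$, has $\epsilon(g)\ne\epsilon(g')$. Then $0<|\epsilon(g)-\epsilon(g')|\le2n$ by Lemma~\ref{lem:heis}(c). The map $\pi\colon H^k\to\mathbb Z/(2n+1)$, $\pi(h)=\sum_i\epsilon(h_i)$, is a surjective homomorphism to an abelian group with $\pi\circ\varphi_k=\pi$, so $\pi([x]_{\varphi_k})=\{\pi(x)\}$. As $\pi(x)$ and $\pi(y)$ are the residues of $\epsilon(g)$ and $\epsilon(g')$, they differ. The cost is $2n+1\le3n$.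

Otherwise $g=a^\alpha b^\beta c^\gamma$ and $g'=gc^t$, where $t\notin d\mathbb Z$ for $d=\gcd(\alpha,\beta)$ by Lemma~\ref{lem:heis}(a). By Lemma~\ref{lem:Rm} it suffices to find $m\le4n$ with $t\notin d\mathbb Z+m\mathbb Z$. If $d\ne0$, take $m=d\le|\alpha|+|\beta|\le n$. If $d=0$, then $g=c^\gamma$, $g'=c^{\gamma+t}$ and $0<|t|\le2n^2$ by Lemma~\ref{lem:heis}(c). Since $\gcd(2n,2n+2)=2$ and $2n+1$ is prime to both neighbors,
\[
\operatorname{lcm}(2n,2n+1,2n+2)=\tfrac12\cdot2n(2n+1)(2n+2)>4n^3>|t| .
\]
So one of $2n$, $2n+1$, $2n+2$ does not divide $t$; take it as $m$, and note that $m\le2n+2\le4n$. In every case the separating quotient has order at most $(4n)^{2k+1}$.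
\end{proof}

\subsection*{No smaller quotient will do}
The lower bound must handle an arbitrary normal subgroup $K$ of finite index, which need not be a product of subgroups of the factors. We first locate $K\cap Z$, using the central elements by which the twisted class is saturated. Normality then carries this information down to $H^k/Z$.

\begin{lemma}\label{lem:lower}
Let $p$ be a prime and let $x=(a^p,1,\dots,1)$ and $y=(a^pc,1,\dots,1)$ in $H^k$. Then $x\nsim_{\varphi_k}y$ and $D_{H^k}([x]_{\varphi_k},y)\ge p^{2k+1}$.
\end{lemma}

\begin{proof}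
The elements $P(x)=a^p$ and $P(y)=a^pc$ are not conjugate by Lemma~\ref{lem:heis}(a), so $x\nsim_{\varphi_k}y$ by Lemma~\ref{lem:shift}. Let
\[
M=\{c_1^{t_1}\cdots c_k^{t_k}:\ p\mid t_1+\dots+t_k\},
\]
a subgroup of index $p$ in $Z$. For $s=\prod_ic_i^{t_i}\in M$ the element $P(xs)=a^pc^{\sum_it_i}$ is conjugate to $a^p=P(x)$, so Lemma~\ref{lem:shift} gives $xM\subseteq[x]_{\varphi_k}$.

Let $\pi\colon H^k\to Q$ separate $y$ from $[x]_{\varphi_k}$ and put $K=\ker\pi$. We claim that $K\cap Z\subseteq M$. Otherwise $K$ contains $u=\prod_ic_i^{t_i}$ with $\tau=\sum_it_i$ not divisible by $p$. As $p$ is prime, there is $r\in\mathbb Z$ with $r\tau\equiv1\pmod p$. The exponents of $c_1u^{-r}$ sum to $1-r\tau$, so $c_1u^{-r}\in M$ and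
\[
\pi(y)=\pi(xc_1)=\pi(x\,c_1u^{-r})\in\pi([x]_{\varphi_k}),
\]
a contradiction.

Now let $u=(u_1,\dots,u_k)\in K$ with $u_i=a^{\alpha_i}b^{\beta_i}c^{\gamma_i}$. Since $K$ is normal, it contains $[u,b_i]=c_i^{\alpha_i}$ and $[u,a_i]=c_i^{-\beta_i}$, by \eqref{eq:commab}. These elements lie in $K\cap Z\subseteq M$, so $p\mid\alpha_i$ and $p\mid\beta_i$ for every $i$. Thus the image of $K$ in $H^k/Z\cong\mathbb Z^{2k}$ lies in $p\mathbb Z^{2k}$, and $[H^k:KZ]\ge p^{2k}$. Moreover $[KZ:K]=[Z:K\cap Z]\ge[Z:M]=p$. Hence $|Q|=[H^k:KZ]\,[KZ:K]\ge p^{2k+1}$.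
\end{proof}

\begin{remark}\label{rem:prime}
Equality holds in Lemma~\ref{lem:lower}: here $d=p$ and $t=1$, so $H^k/R_p$ separates by Lemma~\ref{lem:Rm}. Primality is needed. If $p$ is replaced by a composite number $q$ with a prime divisor $p'$, then $1\notin q\mathbb Z+p'\mathbb Z$, and the quotient $H^k/R_{p'}$ of order $(p')^{2k+1}<q^{2k+1}$ already separates.
\end{remark}

Bertrand's postulate says that for every integer $j\ge1$ there is a prime $p$ with $j<p\le2j$. Applied to $j=\lfloor\lambda\rfloor$, it gives a prime in $(\lambda,2\lambda]$ for every real $\lambda\ge1$.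

\begin{proof}[Proof of the lower bound in Theorem~\ref{thm:shift}]
Let $n\ge8$ and choose a prime $p$ with $(n-4)/2<p\le n-4$. The elements of Lemma~\ref{lem:lower} have $\|x\|\le p\le n$ and $\|y\|\le p+4\le n$. Since $(n-4)/2\ge n/4$ for $n\ge8$, we get $\operatorname{Conj}^{\varphi_k}_{H^k}(n)\ge p^{2k+1}\ge(n/4)^{2k+1}$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:perm}]
The group $H^m$ is the direct product of the subgroups $H^O$, where $O$ runs through the orbits of $\sigma$, and $\varphi_\sigma$ preserves each $H^O$. List an orbit as $i_1=i,\ i_2=\sigma(i),\ i_3=\sigma^2(i),\dots$ The $i_j$-th entry of $\varphi_\sigma(h)$ is $h_{\sigma(i_j)}=h_{i_{j+1}}$, with $j$ read modulo $|O|$, so $\varphi_\sigma$ acts on $H^O\cong H^{|O|}$ as the shift $\varphi_{|O|}$. The generating sets match, and Lemma~\ref{lem:product}, applied repeatedly, gives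
\[
\operatorname{Conj}^{\varphi_\sigma}_{H^m}=\max_O\operatorname{Conj}^{\varphi_{|O|}}_{H^{|O|}} .
\]
All orbits have at most $\ell$ elements and one has exactly $\ell$, so both bounds follow from Theorem~\ref{thm:shift}. The case $\sigma=\mathrm{id}$, $\ell=1$, gives $\operatorname{Conj}_N(n)\le(4n)^3$. If $\sigma\ne\mathrm{id}$, then $\ell\ge2$, and $\operatorname{Conj}^{\varphi_\sigma}_N\preceq\operatorname{Conj}_N$ would give $(n/4)^5\le C(4Cn)^3$ for some $C$ and all $n\ge8$, which is false for large $n$. As noted in Section~\ref{sec:intro}, the failure then occurs for every finite generating set of $N$.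
\end{proof}

\section{Direct powers of a nilpotent group}\label{sec:class}

The proof of Theorem~\ref{thm:class} rests on a dichotomy. Either the center of $G$ has finite index, and then all twisted functions are at most logarithmic; or $G$ contains a copy of $H$ placed so that Lemma~\ref{lem:lower} can be transferred to $G^k$.

\subsection*{Standard facts}
The lower central series of $G$ is $\gamma_1(G)=G$, $\gamma_{i+1}(G)=[\gamma_i(G),G]$, and $G$ is nilpotent of class $r$ if $\gamma_{r+1}(G)=1\neq\gamma_r(G)$. Then $\gamma_r(G)$ is central, and for $r\ge2$ the identities $[gg',h]=g[g',h]g^{-1}[g,h]$ and $[g,hh']=[g,h]\,h[g,h']h^{-1}$ show that the commutator map $\gamma_{r-1}(G)\times G\to\gamma_r(G)$ is multiplicative in each variable. For a finitely generated nilpotent group $G$ we use the following facts.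
\begin{enumerate}
\item[(N1)] Every subgroup of $G$ is finitely generated.
\item[(N2)] The elements of finite order form a finite normal subgroup $T$, and $G/T$ is torsion-free.
\item[(N3)] If $G$ is torsion-free, roots are unique: $g^m=h^m$ with $m\ge1$ implies $g=h$.
\item[(N4)] $G$ is residually finite: every $g\ne1$ has nontrivial image in some finite quotient. (This is conjugacy separability for the class $\{1\}$.)
\end{enumerate}
We also use Chebyshev's estimates: there are constants $\kappa_0>0$ and $C_0>1$ with
\begin{equation}\label{eq:cheb}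
\sum_{q\le\lambda,\ q\text{ prime}}\log q\ \ge\ \kappa_0\lambda\quad(\lambda\ge2),\qquad \operatorname{lcm}(1,\dots,m)\le C_0^{\,m}\quad(m\ge1).
\end{equation}

\begin{lemma}\label{lem:va}
For a finitely generated nilpotent group $G$ with torsion subgroup $T$, the following are equivalent: \textup{(i)} $G$ is virtually abelian; \textup{(ii)} $G/T$ is abelian; \textup{(iii)} $Z(G)$ has finite index in $G$.
\end{lemma}

\begin{proof}
(i)$\Rightarrow$(ii). The intersection of the conjugates of an abelian subgroup of finite index is a normal abelian subgroup of finite index $m$. It contains all $m$-th powers, so these commute with each other. For $g,h\in G/T$ we get $(h^mgh^{-m})^m=g^m$, so $h^m$ commutes with $g$ by (N3). Then $(ghg^{-1})^m=h^m$, so $g$ commutes with $h$ by (N3) again.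

(ii)$\Rightarrow$(iii). Every conjugate $gsg^{-1}=[g,s]s$ of a generator $s$ lies in the finite set $Ts$, so the centralizer of $s$ has finite index. The center is the intersection of finitely many such centralizers.

(iii)$\Rightarrow$(i). The center is abelian.
\end{proof}

Nilpotency is essential for (i)$\Rightarrow$(iii): the infinite dihedral group is virtually abelian and has trivial center.

\subsection*{Virtually abelian groups}

\begin{proposition}\label{prop:va}
Let $N$ be an infinite, finitely generated, virtually abelian nilpotent group with finite generating set $S$, and let $\varphi\in\operatorname{Aut}(N)$. There are constants $C,\kappa>0$ such that for all $n\ge1$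
\[
\operatorname{Conj}^\varphi_N(n)\le C\log(n+2),\qquad \operatorname{Conj}_N(n)\ge\kappa\log(n+2).
\]
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:va} and (N1), $Z(N)$ is an infinite finitely generated abelian group of finite index in $N$. The constants $C_1,\dots,C_4$ below depend only on $N$, $S$ and $\varphi$.

\emph{Lower bound.} Let $z\in Z(N)$ have infinite order and put $L_m=\operatorname{lcm}(1,\dots,m)$. The conjugacy class of $1$ is $\{1\}$, and $z^{L_m}\ne1$. If $\pi\colon N\to Q$ has $\pi(z^{L_m})\ne1$, then the order of $\pi(z)$ does not divide $L_m$, so it exceeds $m$ and $|Q|\ge m+1$. As $\|z^{L_m}\|\le\|z\|C_0^{\,m}$ by \eqref{eq:cheb}, we have $\operatorname{Conj}_N(n)\ge m+1$ whenever $n\ge\|z\|C_0^{\,m}$. For $n\ge\|z\|C_0$ take $m=\lfloor\log(n/\|z\|)/\log C_0\rfloor$; this gives $\operatorname{Conj}_N(n)\ge\log(n/\|z\|)/\log C_0$, hence the bound for large $n$. For the finitely many other $n\ge1$, the pair $1,s$ with $1\ne s\in S$ gives $\operatorname{Conj}_N(n)\ge2$, and we decrease $\kappa$.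

\emph{Upper bound, step 1: twisted classes are finite unions of cosets.} To imitate the abelian case we want a free abelian central subgroup of finite index that $\varphi$ preserves. Let $e$ be the exponent of the torsion subgroup of $Z(N)$ and $Z_0=\{z^e:z\in Z(N)\}$. It is free abelian, central, characteristic in $N$, and of finite index $r_0$ in $N$. The map $z\mapsto z\varphi(z)^{-1}$ is an endomorphism of $Z_0$; let $B$ be its image. Let $g_1=1,g_2,\dots,g_{r_0}$ represent the cosets of $Z_0$ in $N$. For $z\in Z_0$, centrality gives $(g_jz)x\varphi(g_jz)^{-1}=z\varphi(z)^{-1}\,g_jx\varphi(g_j)^{-1}$, so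
\begin{equation}\label{eq:cosets}
[x]_\varphi=\bigcup_{j=1}^{r_0}B\,g_jx\varphi(g_j)^{-1}.
\end{equation}

\emph{Step 2: reduction to $Z_0/B$.} Let $n\ge1$ and $y\notin[x]_\varphi$ with $\|x\|,\|y\|\le n$. Put $q_j=y\,(g_jx\varphi(g_j)^{-1})^{-1}$. Then $q_j\notin B$ by \eqref{eq:cosets}, and $\|q_j\|\le2n+\|g_j\|+\|\varphi(g_j)\|\le C_1n$. Let $K$ be a subgroup of finite index in $Z_0$ containing $B$. It is central, hence normal in $N$, and by \eqref{eq:cosets} the quotient $N/K$ separates $y$ from $[x]_\varphi$ if and only if $q_j\notin K$ for all $j$. The condition is automatic for $q_j\notin Z_0$. Let $J$ be the set of $j$ with $q_j\in Z_0$. Fix an isomorphism $Z_0/B\cong\mathbb Z^s\oplus F$ with $F$ finite, and let $(v_j,f_j)\ne0$ be the image of $q_j$ for $j\in J$. If $s=0$, take $K=B$; then $|N/K|=r_0|F|$. Assume $s\ge1$.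

\emph{Step 3: the entries of $v_j$ are at most $C_2n$ in absolute value.} Write $q_j=s_1\cdots s_\nu$ with $s_i\in S\cup S^{-1}$ and $\nu\le C_1n$. Let $h_i\in\{g_1,\dots,g_{r_0}\}$ represent the coset of $s_1\cdots s_i$, so that $h_0=h_\nu=1$. Then $q_j=\prod_{i=1}^\nu h_{i-1}s_ih_i^{-1}$, and each factor lies in the fixed finite set of elements of $Z_0$ of the form $g_i\,s\,g_{i'}^{-1}$ with $s\in S\cup S^{-1}$. So $v_j$ is a sum of $\nu$ vectors from a fixed finite subset of $\mathbb Z^s$.

\emph{Step 4: one linear form, one prime.} Reducing all of $\mathbb Z^s$ modulo a prime $p$ would cost $p^s$, of order $(\log n)^s$, which the lower bound does not match when $s\ge2$. So we look for a single form $\mathbb Z^s\to\mathbb Z$ that detects all nonzero $v_j$ at once. For $i\ge1$ let $l_i(v)=\sum_{h=1}^si^{h-1}v^{(h)}$, where $v=(v^{(1)},\dots,v^{(s)})$. For fixed $v\ne0$ this is a nonzero polynomial in $i$ of degree at most $s-1$, so it vanishes for at most $s-1$ values of $i$. There are at most $r_0$ vectors $v_j$. Hence among $i=1,\dots,r_0(s-1)+1$ there is one for which $l=l_i$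 satisfies $l(v_j)\ne0$ whenever $v_j\neq0$. The coefficients of $l$ are bounded independently of $x,y$, so $|l(v_j)|\le C_3n$, and the product $\Pi$ of the numbers $l(v_j)$ over all $j\in J$ with $v_j\ne0$ is an integer with $1\le|\Pi|\le\max(1,C_3n)^{r_0}$. Choose $C_4$ so that $\lambda=C_4\log(n+2)$ satisfies $\lambda\ge2$ and $\kappa_0\lambda>r_0\log\max(1,C_3n)$ for all $n\ge1$. By \eqref{eq:cheb} the product of the primes up to $\lambda$ exceeds $|\Pi|$, so some prime $p\le\lambda$ does not divide $\Pi$.

Let $K\supseteq B$ be the preimage in $Z_0$ of $\{(v,f):p\mid l(v),\ f=0\}$. No $q_j$ with $j\in J$ lies in $K$: if $v_j\ne0$ then $p\nmid l(v_j)$, and if $v_j=0$ then $f_j\ne0$. The form $l$ has coefficient $1$ at $v^{(1)}$, so it is onto $\mathbb Z$ and $[Z_0:K]=p|F|$. Thus $|N/K|=r_0|F|\,p\le r_0|F|\,C_4\log(n+2)$.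
\end{proof}

\subsection*{Groups that are not virtually abelian}
To apply Lemma~\ref{lem:lower} through Lemma~\ref{lem:restrict} we need a copy of $H$ in $G$ such that $a^p$ and $a^pc$ remain non-conjugate in the larger group $G$. An arbitrary copy gives no control over the conjugates of $a^p$ in $G$. We take $a$ from the next-to-last term of the lower central series modulo torsion; then every commutator with $a$ is central modulo torsion, and conjugation acts on $a^p$ as it does in $H$.

\begin{lemma}\label{lem:embed}
Let $G$ be a finitely generated nilpotent group that is not virtually abelian. There are $u,v\in G$ such that, with $w=[u,v]$, the assignment $a\mapsto u$, $b\mapsto v$, $c\mapsto w$ defines an injective homomorphism $H\to G$, and such that $u^p$ and $u^pw$ are not conjugate in $G$ for all but finitely many primes $p$.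
\end{lemma}

\begin{proof}
Let $\bar G=G/T$ and denote images in $\bar G$ by bars. By (N2) and Lemma~\ref{lem:va}, $\bar G$ is torsion-free and nilpotent of class $r\ge2$. The group $\gamma_r(\bar G)\ne1$ is generated by commutators of elements of $\gamma_{r-1}(\bar G)$ with elements of $\bar G$, so there are $u_0,v_0\in G$ with $\bar u_0\in\gamma_{r-1}(\bar G)$ and $[\bar u_0,\bar v_0]\ne1$.

The commutator $[u_0,v_0]$ is central only modulo $T$. To remove this defect we pass to a subgroup that avoids $T$. By (N4) and the finiteness of $T$, there is a normal subgroup $G_0$ of finite index $m$ in $G$ with $G_0\cap T=1$. Put $u=u_0^m$, $v=v_0^m$ and $w=[u,v]$; all three lie in $G_0$. By multiplicativity of the commutator, $\bar w=[\bar u_0,\bar v_0]^{m^2}$, which is a central element of $\bar G$ and is nontrivial because $\bar G$ is torsion-free. So $w$ has infinite order, and $[w,u],[w,v]\in G_0\cap T=1$. Thus $u,v,w$ satisfy the defining relations of $H$, and we obtain a homomorphism $H\to G$. If $a^\alpha b^\beta c^\gamma$ lies in its kernel, then so do $c^\alpha$ and $c^{-\beta}$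 by \eqref{eq:commab}. As $w$ has infinite order, $\alpha=\beta=0$, and then $\gamma=0$ for the same reason. So the homomorphism is injective.

Suppose that $gu^pg^{-1}=u^pw$ with $g\in G$. Since $\bar u\in\gamma_{r-1}(\bar G)$, the element $[\bar g,\bar u]$ lies in the central subgroup $\gamma_r(\bar G)$, so
\[
\bar u^p\bar w=(\bar g\bar u\bar g^{-1})^p=([\bar g,\bar u]\,\bar u)^p=[\bar g,\bar u]^p\,\bar u^p .
\]
Hence $\bar w=[\bar g,\bar u]^p$ is a $p$-th power in $\gamma_r(\bar G)$. This group is abelian, torsion-free and finitely generated by (N1), so it is isomorphic to $\mathbb Z^\rho$ for some $\rho$. A nonzero vector in $\mathbb Z^\rho$ is divisible by only finitely many primes.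
\end{proof}

\begin{proposition}\label{prop:nonva}
Let $G$ be a finitely generated nilpotent group that is not virtually abelian. There is $C>0$ such that for every $k\ge1$ and all large $n$,
\[
\operatorname{Conj}^{\varphi_k}_{G^k}(n)\ge(n/2C)^{2k+1}.
\]
\end{proposition}

\begin{proof}
Identify $H$ with the subgroup $\langle u,v\rangle$ of Lemma~\ref{lem:embed} and put $C=\|u\|+\|w\|$, with lengths taken in $G$. The shift of $G^k$ preserves $H^k$ and restricts to the shift of $H^k$. Let $n$ be so large that $n/2C\ge1$ and $n/2C$ exceeds all the exceptional primes of Lemma~\ref{lem:embed}, and choose a prime $p\in(n/2C,\,n/C]$ by Bertrand's postulate. Put $x=(u^p,1,\dots,1)$ and $y=(u^pw,1,\dots,1)$. Then $\|x\|,\|y\|\le p\|u\|+\|w\|\le Cp\le n$, and $x\nsim_{\varphi_k}y$ in $G^k$ by Lemmas~\ref{lem:shift} and~\ref{lem:embed}. Lemmas~\ref{lem:restrict} and~\ref{lem:lower} give $D_{G^k}([x]_{\varphi_k},y)\ge p^{2k+1}\ge(n/2C)^{2k+1}$.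
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
(1)$\Rightarrow$(2). Let $N=G^k$ and $\varphi\in\operatorname{Aut}(N)$. The group $N$ is finitely generated and nilpotent, and it is virtually abelian, because $A^k$ has finite index in $N$ when $A\le G$ is abelian of finite index. Both functions vanish at $n=0$, and they vanish identically if $N=1$. If $N\neq1$ is finite, then $\operatorname{Conj}^\varphi_N(n)\le|N|$ because the identity map separates, and $\operatorname{Conj}_N(n)\ge2$ for $n\ge1$ by the pair $1,s$ with $s\ne1$ a generator. If $N$ is infinite, Proposition~\ref{prop:va} gives $\operatorname{Conj}^\varphi_N(n)\le(C/\kappa)\operatorname{Conj}_N(n)$ for $n\ge1$. In all cases $\operatorname{Conj}^\varphi_N\le C'\operatorname{Conj}_N$ for some positive integer $C'$, and $\operatorname{Conj}_N(n)\le\operatorname{Conj}_N(C'n)$ by monotonicity. The case $k=1$ is the last statement of the theorem.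

(2)$\Rightarrow$(1) and the growth statements. By a theorem of Der\'e and Pengitore \cite{DP} (for ordinary conjugacy see also Pengitore \cite{P}), for every finitely generated nilpotent group $G$ there is $d$ with $\operatorname{Conj}_G(n)\preceq n^d$. By Lemma~\ref{lem:product}, $\operatorname{Conj}_{G^k}=\operatorname{Conj}_G\preceq n^d$ for all $k$, with the same $d$. Suppose that $G$ is not virtually abelian. Proposition~\ref{prop:nonva} gives the lower bound for the shift with $\kappa=(2C)^{-(2k+1)}$. Choose $k$ with $2k+1>d$. If (2) held, transitivity would give $\operatorname{Conj}^{\varphi_k}_{G^k}(n)\preceq n^d$, so $\kappa n^{2k+1}\le C''(C''n)^d$ for some $C''$ and all large $n$, which is false. Hence (2) fails.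
\end{proof}

\begin{thebibliography}{9}

\bibitem{DP}
Jonas Der\'e and Mark Pengitore,
\emph{Effective twisted conjugacy separability of nilpotent groups},
Math. Z. 292 (2019); arXiv:1705.10212 (2017).

\bibitem{P}
Mark Pengitore,
\emph{Effective separability of finitely generated nilpotent groups},
New York J. Math. 24 (2018).

\end{thebibliography}
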